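# Injective simple modules over von Neumann regular Leavitt path algebras

## 1. Finite acyclic graphs and matrix algebras

Fix a field $K$. A directed graph $E=(E^0,E^1,r,s)$ has a set $E^0$ of vertices, a set $E^1$ of edges, and maps $s,r$ that send an edge to its source and its range. No restriction is put on the cardinalities. A path is a finite string $e_1\cdots e_n$ of edges with $r(e_i)=s(e_{i+1})$, and each vertex $v$ counts as a trivial path of length $0$ from $v$ to $v$. The graph is *acyclic* if it has no closed path of positive length.

**Definition (Leavitt path algebra).** $L=L_K(E)$ is the $K$-algebra generated by $\{v:v\in E^0\}\cup\{e,e^*:e\in E^1\}$ subject to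

- (R1) $vw=\delta_{v,w}v$ for $v,w\in E^0$;
- (R2) $s(e)e=e=e\,r(e)$ and $r(e)e^*=e^*=e^*s(e)$ for $e\in E^1$;
- (R3) $e^*f=\delta_{e,f}\,r(e)$ for $e,f\in E^1$;
- (R4) $v=\sum_{s(e)=v}ee^*$ for every vertex $v$ that emits a nonzero finite number of edges. Such a vertex is called *regular*.

For a path $\alpha=e_1\cdots e_n$ put $\alpha^*=e_n^*\cdots e_1^*$, and $v^*=v$. A *prefix* of a path is an initial segment. Two paths with the same source are *incomparable* if neither is a prefix of the other. Cancelling common first edges with (R3) gives the rule used all the time below:
$$\beta^*\alpha=\begin{cases}\eta&\text{if }\alpha=\beta\eta,\\ \eta^*&\text{if }\beta=\alpha\eta,\\ 0&\text{if }s(\alpha)\neq s(\beta)\text{ or }\alpha,\beta\text{ are incomparable.}\end{cases}\tag{1}$$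
In particular $\beta^*\beta=r(\beta)$. By (1), products of elements $\alpha\beta^*$ with $r(\alpha)=r(\beta)$ are again of this form or zero, so these elements span $L$.

**Two small examples.** If $E$ is one edge $e$ from $v$ to $w$, then $L\cong M_2(K)$: the elements $w,\ e,\ e^*,\ ee^*=v$ multiply like the four matrix units. If $E$ is one vertex $v$ with one loop $c$, then (R3) and (R4) say $c^*c=v=cc^*$, so $L\cong K[x,x^{-1}]$.

A ring $R$ is *von Neumann regular* if for every $a\in R$ there is $x\in R$ with $a=axa$. It is a *right $V$-ring* if every simple right $R$-module is injective. For instance, $M_n(K)$ has both properties: write $a=g\begin{pmatrix}I_r&0\\0&0\end{pmatrix}h$ with $g,h$ invertible and take $x=h^{-1}\begin{pmatrix}I_r&0\\0&0\end{pmatrix}g^{-1}$; and over a semisimple ring all modules are injective. The domain $K[x,x^{-1}]$ is not von Neumann regular: $a=axa$ with $a\ne0$ forces $xa=1$, and it is not a field.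

If $E^0$ is infinite, $L$ has no identity, but it has local units: finite sums of distinct vertices. Modules are always taken to be unital, $ML=M$. Then for each $m\in M$ there is a finite sum $\varepsilon$ of distinct vertices with $m\varepsilon=m$, so submodules of unital modules are unital. "Injective" means injective in the category of unital right modules.

Here is the easy case of our question.

**Proposition 1 (Abrams–Aranda Pino–Siles Molina).** Let $E$ be finite and acyclic, with sinks $w_1,\dots,w_r$, and let $n_i$ be the number of paths ending at $w_i$. Then $L_K(E)\cong\prod_{i=1}^rM_{n_i}(K)$. In particular $L_K(E)$ is von Neumann regular and all its modules are injective.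

*Proof.* A path in an acyclic graph meets each vertex at most once, so there are finitely many paths and the $n_i$ are finite.

Index the rows and columns of $M_{n_i}(K)$ by the paths ending at $w_i$, and map the matrix unit $E_{\alpha,\beta}$ to $\alpha\beta^*\in L$. If $\beta$ and $\gamma$ are paths ending at sinks, then $\beta^*\gamma\ne0$ only if one is a prefix of the other, say $\gamma=\beta\eta$. Since $\eta$ starts at a sink, it is trivial and $\gamma=\beta$. Hence $(\alpha\beta^*)(\gamma\delta^*)=\delta_{\beta,\gamma}\,\alpha\delta^*$, and we have an algebra homomorphism $\theta:\prod M_{n_i}(K)\to L$.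

*Surjectivity.* For every vertex $v$ we have $v=\sum_q qq^*$, the sum over all paths $q$ from $v$ to sinks. This follows by induction on the maximal length of a path from $v$. If $v$ is a sink, it reads $v=vv^*$. Otherwise $v$ is regular, and $v=\sum_{s(e)=v}e\,r(e)\,e^*$; insert the formula for each $r(e)$. Now $\alpha\beta^*=\alpha\, r(\alpha)\,\beta^*=\sum_q(\alpha q)(\beta q)^*$ lies in the image.

*Injectivity.* The kernel is an ideal of a product of simple rings, so it is the product of some of the factors. But $\theta(E_{w_i,w_i})=w_i\neq0$, so no factor is killed. (Each vertex acts as a nonzero operator on some $L$-module. Such a module is built in Section 4, and the construction uses nothing from here.)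

A finite product of matrix algebras over $K$ is von Neumann regular and semisimple. $\square$

So for finite acyclic graphs, regularity comes together with the $V$-property. What happens for other graphs? On the regularity side there is a complete answer, which we use as a known fact: **Abrams–Rangaswamy:** $L_K(E)$ is von Neumann regular if and only if $E$ is acyclic. So finiteness is the hypothesis to drop. Kaplansky showed that a commutative ring is a $V$-ring if and only if it is von Neumann regular, and this equivalence fails for noncommutative rings in general. The question, from Hazrat, Rangaswamy and Srivastava, "Leavitt path algebras: Graded direct-finiteness and graded $\Sigma$-injective simple modules", arXiv:1705.09217 (2017), is this: *if a Leavitt path algebra is von Neumann regular, is it a right $V$-ring?*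

The answer is no (Theorem 2), already for two vertices and over every field. We shall then determine exactly which graphs give $V$-rings (Theorem 6).

## 2. The commutative argument, and the semisimplicity it needs

It is natural to start from the proof of the half of Kaplansky's theorem that we want. Let $R$ be commutative with $1$ and von Neumann regular, $S$ a simple module, $P$ its annihilator (a maximal ideal), and $f:I\to S$ a homomorphism from an ideal. If $a\in I\cap P$ and $a=axa$, then
$$f(a)=f(a\cdot xa)=f(a)\,xa\in SP=0 .\tag{2}$$
So $f$ factors through $I/(I\cap P)\cong(I+P)/P$, an ideal of the field $R/P$. That ideal is $0$ or $R/P$, so the map extends to $R/P$, and hence $f$ extends to $R$. By Baer's criterion $S$ is injective.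

Now let $L$ be a regular Leavitt path algebra, $S$ a simple right module with annihilator $P$, and $f:I\to S$ with $I\subseteq vL$. Computation (2) works word for word, so $f$ kills $I\cap P$ and becomes a map defined on a submodule of $\bar vR$, where $R=L/P$. We would be done if every submodule of $\bar vR$ were a direct summand, that is, if $\bar vR$ were semisimple. In the commutative case $R$ was a field. Here $R$ is only a regular ring with a faithful simple module, and nothing forces $\bar vR$ to be semisimple. This is the point where the argument stops.

One can also see where not to look for trouble. In a von Neumann regular ring with $1$, every finitely generated right ideal is $hR$ with $h$ idempotent. A homomorphism $f:hR\to S$ satisfies $f(y)=f(hy)=f(h)y$, and this formula extends $f$ to $R$. So a failure can only come from a right ideal that is not finitely generated. In a graph with two vertices, such ideals can come from infinitely many edges.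

## 3. Two vertices joined by infinitely many edges

**Theorem 2.** Let $E$ have vertices $v,w$ and edges $e_1,e_2,\dots$ with $s(e_n)=v$, $r(e_n)=w$ for all $n\ge1$. For every field $K$, $L=L_K(E)$ is a unital von Neumann regular ring that is not a right $V$-ring.

**Step 1: $L$ is unital and regular.** The identity is $1=v+w$. The graph is acyclic, so $L$ is regular by Abrams–Rangaswamy. Here one can also see it by hand. $L$ is spanned by $v,w,e_n,e_n^*,e_me_n^*$. Fix $N$ and consider the span of those with $m,n\le N$. It contains $v'=v-\sum_{i\le N}e_ie_i^*$, and $v'e_i=e_i^*v'=0$, $v'w=wv'=0$, while $w,e_i,e_i^*,e_ie_j^*$ ($i,j\le N$) multiply like the matrix units of $M_{N+1}(K)$. So the span is a homomorphic image of $K\times M_{N+1}(K)$, hence regular. Every element of $L$ lies in such a span for some $N$.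

**Step 2: a simple module.** The aim is a module with one vector $b_0$ at $w$ that can be pulled back along each of the infinitely many edges. Let $S$ have $K$-basis $b_0,b_1,b_2,\dots$ and, for $m,n\ge1$,
$$b_0w=b_0,\quad b_0v=0,\quad b_nv=b_n,\quad b_nw=0,$$
$$b_0e_n=0,\quad b_ne_m=\delta_{n,m}b_0,\quad b_0e_n^*=b_n,\quad b_ne_m^*=0 .$$
Relations (R1) and (R2) are immediate. For (R3), $(b_0e_n^*)e_m=b_ne_m=\delta_{n,m}b_0=b_0(\delta_{n,m}w)$, and for $i\ge1$ both $b_ie_n^*e_m$ and $b_i\delta_{n,m}w$ are $0$. Relation (R4) is vacuous: $v$ emits infinitely many edges and $w$ none. So $S$ is a unital right $L$-module.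

It is simple. Let $0\ne x=\sum c_ib_i$. If $c_n\ne0$ for some $n\ge1$, then $xe_n=c_nb_0$; otherwise $x=c_0b_0$. So $b_0\in xL$, and then $b_n=b_0e_n^*\in xL$ for all $n$.

**Step 3: a homomorphism that does not extend.** Let $I=\sum_ne_nL$. If $y=\sum_me_my_m\in I$ (a finite sum), then $e_n^*y=wy_n$, which is $0$ for almost all $n$. So $f(y)=\sum_nb_0e_n^*y$ is a well-defined homomorphism $I\to S$, and $f(e_n)=b_0w=b_0$ for *every* $n$. Suppose $g:L\to S$ extends $f$, and write $g(1)=\sum_ic_ib_i$, a finite sum. Then $b_0=g(e_n)=g(1)e_n=c_nb_0$, so $c_n=1$ for all $n\ge1$. This contradicts finiteness of the sum. Hence $S$ is not injective. $\blacksquare$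

**Remark (the failure seen from Section 2).** This $S$ is faithful. Let $a=\lambda v+\mu w+\sum c_ne_n+\sum d_ne_n^*+\sum c_{mn}e_me_n^*$ (finite sums) kill $S$. For large $N$, $b_Na=\lambda b_N$, so $\lambda=0$. Then $b_Na=c_Nb_0+\sum_nc_{Nn}b_n$ and $b_0a=\mu b_0+\sum d_nb_n$ force all coefficients to vanish. So $P=0$ and $\bar vR=vL$. This cyclic module contains the infinite direct sum $\bigoplus e_nL$ of nonzero submodules, so it is not semisimple, since a cyclic semisimple module is a finite direct sum of simples. Also $vLv$ is infinite-dimensional, because the $e_me_n^*$ are linearly independent. Condition (5) of Theorem 6 rules out exactly this.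

Two things made Step 3 work: infinitely many incomparable paths start at $v$, and they all lead to one and the same vector of a simple module. To find all graphs where this can happen, we need a supply of simple modules that are described by paths.

## 4. Boundary paths and Chen modules

From here on $E$ is arbitrary and $L=L_K(E)$. Two more standard facts will be used. Since the relations are homogeneous, $L$ is $\mathbb Z$-graded with $\deg v=0$, $\deg e=1$, $\deg e^*=-1$. Since the relations are symmetric, $v\mapsto v$, $e\leftrightarrow e^*$ extends to a $K$-linear involution, so $L\cong L^{op}$.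

**Definition (boundary paths).** A boundary path is an infinite path $e_1e_2\cdots$, or a finite (possibly trivial) path that ends at a sink or at a vertex emitting infinitely many edges. Boundary paths $p,q$ are *tail-equivalent* if $p=\alpha t$ and $q=\beta t$ for some boundary path $t$ and finite paths $\alpha,\beta$. The class of $p$ is written $[p]$.

Every vertex is the source of a boundary path: keep adding edges, and stop if a sink or an infinite emitter is reached. Tail-equivalence is clearly reflexive and symmetric. For transitivity let $p=\alpha t$, $q=\beta t=\gamma u$, $q'=\delta u$. Both $\beta$ and $\gamma$ are prefixes of $q$. If $\gamma=\beta\eta$, then $t=\eta u$, so $p=\alpha\eta u$ is equivalent to $q'=\delta u$; the case $\beta=\gamma\eta$ is symmetric. If $p$ is finite with end $w$, then $[p]$ is the set of all finite paths ending at $w$, since each such $q$ equals $qw$ with the trivial boundary path $w$ as tail.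

**Example.** In the graph of Theorem 2 the boundary paths are $w$, $v$ (an infinite emitter), and $e_1,e_2,\dots$. The classes are $[w]=\{w,e_1,e_2,\dots\}$ and $[v]=\{v\}$.

**Definition (Chen module).** $V_{[p]}$ is the $K$-space with basis $[p]$ and right action
$$q\cdot v=\delta_{v,s(q)}\,q,\qquad q\cdot e=\begin{cases}q'&q=eq',\\0&\text{otherwise,}\end{cases}\qquad q\cdot e^*=\begin{cases}eq&r(e)=s(q),\\0&\text{otherwise.}\end{cases}$$

Removing or adding a first edge does not leave the class. Relations (R1) and (R2) are read off. For (R3), $q\cdot e^*$ is $eq$ when $r(e)=s(q)$ and $0$ otherwise, and applying $f$ gives $\delta_{e,f}\,q\cdot r(e)$. For (R4), let $s(q)=v$ be regular. Then the boundary path $q$ is not trivial, so $q=eq'$ and $q\cdot\sum_{s(f)=v}ff^*=q'\cdot e^*=q$. If $s(q)\neq v$, both sides give $0$. Each $q=q\cdot s(q)$, so the module is unital. As every vertex $v$ is the source of some boundary path $q$, the element $v$ acts nontrivially on $V_{[q]}$; in particular $v\ne0$ in $L$, as promised in Section 1.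

For a finite path $\alpha$ we have $q\cdot\alpha=q'$ if $q=\alpha q'$, and $q\cdot\alpha=0$ if $\alpha$ is not a prefix of $q$; and $t\cdot\beta^*=\beta t$ if $r(\beta)=s(t)$. The module $S$ of Theorem 2 is $V_{[w]}$, with $b_0=w$ and $b_n=e_n$.

**Lemma 3 (Chen; Rangaswamy).** $V_{[p]}$ is simple.

*Proof.* Let $0\ne x=\sum_{i=1}^mk_iq_i$ with distinct $q_i$ and all $k_i\ne0$. First we find a basis vector in $xL$. If $p$ is infinite, then so are all $q_i$, and a long enough prefix $\alpha$ of $q_1$ is not a prefix of $q_2,\dots,q_m$; so $x\alpha=k_1q_1'$, where $q_1=\alpha q_1'$. If $p$ is finite with end $w$, number the $q_i$ so that $q_1$ has maximal length; then $q_1$ is a prefix of no other $q_i$ and $xq_1=k_1w$. So $xL$ contains some $q\in[p]$. For any $q''\in[p]$ write $q=\alpha t$, $q''=\beta t$. Then $q\alpha\beta^*=t\beta^*=\beta t=q''\in xL$. $\square$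

## 5. Baer's criterion with local units, and incomparable paths

**Lemma 4 (Baer criterion).** A unital right $L$-module $M$ is injective if and only if for all $v\in E^0$ and all submodules $I\subseteq vL$, every homomorphism $I\to M$ extends to $vL$.

*Proof.* "Only if" is clear, since $I$ and $vL$ are unital. For "if", let $A\subseteq B$ be unital modules and $f:A\to M$ a homomorphism. By Zorn's lemma there is a maximal extension $f':A'\to M$ with $A\subseteq A'\subseteq B$. Suppose $A'\ne B$ and take $b\in B\setminus A'$. Since $b=b\varepsilon$ for a finite sum $\varepsilon$ of vertices, $bv\notin A'$ for some vertex $v$. Let $I=\{y\in vL:by\in A'\}$, a submodule of $vL$, and extend $I\to M$, $y\mapsto f'(by)$, to $h:vL\to M$. Define a map on $A'+bvL$ by $a+by\mapsto f'(a)+h(y)$ for $a\in A'$, $y\in vL$. It is well defined: if $a+by=0$, then $by=-a\in A'$, so $y\in I$ and $h(y)=f'(by)=-f'(a)$. It properly extends $f'$, because $bv\in A'+bvL$. This contradicts maximality. $\square$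

**Lemma 5 (obstruction).** Suppose there are a vertex $v$, pairwise incomparable paths $\beta_1,\beta_2,\dots$ with source $v$, and boundary paths $t_k$ with $s(t_k)=r(\beta_k)$ that all lie in one class $[p]$. Then $V_{[p]}$ is not injective.

*Proof.* We repeat Step 3 of Theorem 2 with $\beta_k$ for $e_k$ and $t_k$ for $b_0$. By (1), $\beta_k^*\beta_j=\delta_{k,j}r(\beta_k)$. Let $I=\sum_k\beta_kL\subseteq vL$. For $y=\sum_j\beta_jy_j\in I$ (a finite sum) we get $\beta_k^*y=r(\beta_k)y_k$, which is $0$ for almost all $k$. So $f(y)=\sum_kt_k\beta_k^*y$ defines a homomorphism $I\to V_{[p]}$, and $f(\beta_k)=t_k\cdot r(\beta_k)=t_k$.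

Suppose $g:vL\to V_{[p]}$ extends $f$, and put $x=g(v)=\sum_{i=1}^mc_iq_i$. Then $x\beta_k=g(v\beta_k)=t_k\neq0$ for all $k$, so each $\beta_k$ is a prefix of some $q_i$. Two prefixes of the same $q_i$ are comparable, so each $q_i$ serves at most one $k$. With only $m$ paths $q_i$ this is impossible for infinitely many $k$. $\square$

## 6. The classification

For vertices $v,w$ let $n(v,w)$ be the number of paths from $v$ to $w$.

**Theorem 6.** For any field $K$ and any graph $E$, the following are equivalent for $L=L_K(E)$:

1. $L$ is a right $V$-ring.
2. $L$ is a left $V$-ring.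
3. $E$ is acyclic, and for every vertex $v$ and boundary path $p$ only finitely many boundary paths with source $v$ are tail-equivalent to $p$.
4. $E$ is acyclic; $n(v,w)<\infty$ for all $v,w\in E^0$; and for every vertex $v$ and infinite path $e_1e_2\cdots$ the sequence $n(v,s(e_i))$ is bounded.
5. $E$ is acyclic, and for every prime ideal $P$ and vertex $v\notin P$, $vLv/vPv\cong M_n(K)$ for some finite $n$ (depending on $P,v$).
6. Every simple right $L$-module $S$ is $\Sigma$-injective, i.e. $S^{(X)}$ is injective for every set $X$.
7. Every Chen module $V_{[p]}$ is injective.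

Consequently every Leavitt path algebra that is a right $V$-ring is von Neumann regular, since $E$ is then acyclic. By Theorem 2 the converse fails; there condition (4) is violated because $n(v,w)=\infty$.

**Examples.** All graphs here are acyclic, so all the algebras are regular.

- Let each $v_i$ ($i\ge1$) emit exactly two edges, one to $v_{i+1}$ and one to a sink $w$. This graph is row-finite (each vertex emits only finitely many edges), but $n(v_1,w)=\infty$: leave the line $v_1,v_2,\dots$ at any $v_i$. So $L$ is not a $V$-ring, and infinite emitters are not to blame.
- Let each $v_i$ ($i\ge1$) emit exactly two edges, both to $v_{i+1}$. All $n(v_i,v_j)$ are finite, but $n(v_1,v_k)=2^{k-1}$ is unbounded along any infinite path from $v_1$. So $L$ is not a $V$-ring, and the last clause of (4) cannot be dropped.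
- Let a vertex emit one edge to each of infinitely many distinct sinks, or let $E$ be an infinite binary tree directed away from its root. Then $n(v,w)\le1$ for all $v,w$, so (4) holds and $L$ is a $V$-ring.

We prove $(3)\Leftrightarrow(4)$, then $(1)\Leftrightarrow(2)$ and $(6)\Rightarrow(1)\Rightarrow(7)$, then $(7)\Rightarrow(3)$, and finally $(3)\Rightarrow(5)\Rightarrow(6)$, which closes the circle.

## 7. Counting boundary paths: $(3)\Leftrightarrow(4)$, and the short implications

**Lemma 7.** Let $E$ be acyclic and $v$ a vertex.

- (a) If $t$ is a boundary path with source $w$, then $\beta\mapsto\beta t$ is an injection from the paths $v\to w$ to the boundary paths from $v$ in $[t]$.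
- (b) If $p$ is a finite boundary path with end $w$, the number of boundary paths from $v$ in $[p]$ is $n(v,w)$.
- (c) If $p=e_1e_2\cdots$ is infinite, the boundary paths from $v$ in $[p]$ are finite in number if and only if the sequence $n(v,s(e_i))$ is bounded, and then their number is $\sup_in(v,s(e_i))$.

*Proof.* (a) If $\beta t=\beta't$, then $\beta$ and $\beta'$ are prefixes of the same path, so one is a prefix of the other, say $\beta'=\beta c$. Both end at $w$, so $c$ is closed at $w$, hence trivial, and $\beta'=\beta$.

(b) By Section 4, $[p]$ is the set of all finite paths ending at $w$.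

(c) Let $q\in[p]$ have source $v$: $q=\beta t$, $p=\alpha t$. If $\alpha=e_1\cdots e_{i-1}$, then $t=e_ie_{i+1}\cdots$ and $\beta$ is a path from $v$ to $s(e_i)$. So the boundary paths from $v$ in $[p]$ form the union over $i$ of the sets $B_i=\{\beta e_ie_{i+1}\cdots:\beta\text{ a path }v\to s(e_i)\}$. By (a), $|B_i|=n(v,s(e_i))$. Since $\beta e_ie_{i+1}\cdots=(\beta e_i)e_{i+1}\cdots$, we have $B_i\subseteq B_{i+1}$. An increasing union is finite if and only if the sizes $|B_i|$ are bounded by a finite number, and then its size is their supremum. $\square$

**(4)⇒(3).** This is (b) and (c).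

**(3)⇒(4).** Boundedness along infinite paths is (c). For $n(v,w)<\infty$ with $w$ arbitrary, choose a boundary path $t$ from $w$ and use (a).

**(1)⇔(2).** A left $L$-module is a right $L^{op}$-module, and $L\cong L^{op}$.

**(6)⇒(1)⇒(7).** For the first, take $X$ to be a single point. For the second, Chen modules are simple by Lemma 3.

## 8. Injective Chen modules force acyclicity and finiteness: $(7)\Rightarrow(3)$

Assume (7). If $E$ had a closed path of positive length, take one of minimal length, $c=e_1\cdots e_n$, based at $v$. Then the $s(e_i)$ are distinct, for if $s(e_i)=s(e_j)$ with $i<j$, then $e_i\cdots e_{j-1}$ would be a shorter closed path. Steps 1 and 2 exclude such a $c$.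

**Step 1: $c$ has no exit.** Suppose $f\ne e_i$ is an edge with $s(f)=s(e_i)$. We leave the cycle through $f$ after going round it $k$ times: put $\beta_k=c^ke_1\cdots e_{i-1}f$ for $k\ge1$. For $k<l$, the $(kn+i)$-th edge of $\beta_k$ is $f$ and that of $\beta_l$ is $e_i$, so the $\beta_k$ are pairwise incomparable. Let $t$ be a boundary path from $r(f)$ and $t_k=t$ for all $k$. By Lemma 5, $V_{[t]}$ is not injective, contradicting (7).

**Step 2: $c$ without exit is impossible too.** Now each $s(e_i)$ emits only $e_i$. There are no incomparable paths to use, so we exhibit a different map that does not extend. The only boundary path from $v$ is $c^\infty=ccc\cdots$. Put $S=V_{[c^\infty]}$. Then $Sv=Kc^\infty$ and $c^\infty\cdot c=c^\infty$, so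
$$S(v-c)=Sv(v-c)=0.\tag{3}$$
On the other hand, left multiplication by $v-c$ is injective on $vL$. Suppose $y\in vL$, $y\neq0$ and $(v-c)y=0$, i.e. $y=cy$. Let $y_d$ be the nonzero homogeneous component of $y$ of highest degree; as $v$ has degree $0$, $vy_d=y_d$. Comparing components of degree $d+|c|$, where $|c|=n$ is the length of $c$, in $y=cy$ gives $y_{d+|c|}=cy_d$. This is nonzero, since $c^*cy_d=vy_d=y_d\ne0$, and it contradicts the choice of $d$.

So $f:(v-c)L\to S$, $(v-c)y\mapsto c^\infty y$ for $y\in vL$, is a well-defined homomorphism. (Note $(v-c)L=(v-c)vL\subseteq vL$.) If $g:vL\to S$ extends it, then $c^\infty=f(v-c)=g(v)(v-c)=0$ by (3), a contradiction. So $S$ is not injective, contradicting (7).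

Hence $E$ is acyclic.

**Step 3: finiteness.** Suppose that the set $Q$ of boundary paths from $v$ in some class $[p]$ is infinite. We produce the data of Lemma 5, contradicting (7).

*Case $p$ finite, with end $w$.* Elements of $Q$ are paths $v\to w$. If one were a proper prefix of another, there would be a closed path of positive length at $w$. So distinct $\beta_1,\beta_2,\dots\in Q$ are pairwise incomparable; take $t_k=w$.

*Case $p$ infinite.* Now all elements of $Q$ are infinite. It suffices to find $q_k\in Q$ with pairwise incomparable prefixes $\beta_k$: then let $t_k$ be the tail, $q_k=\beta_kt_k$, which lies in $[p]$.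

Suppose first that for some path $\gamma$ from $v$ there are infinitely many edges $f$ such that $\gamma f$ is a prefix of an element of $Q$. Choose distinct such edges $f_1,f_2,\dots$ and put $\beta_k=\gamma f_k$; these are pairwise incomparable.

Otherwise each $\gamma$ has only finitely many such continuations. Start with the trivial path $v$, which is a prefix of all elements of the infinite set $Q$. By the pigeonhole principle we find inductively edges $g_1,g_2,\dots$ such that for each $n$ infinitely many elements of $Q$ have the prefix $g_1\cdots g_n$. Put $q_\infty=g_1g_2\cdots$, which may or may not lie in $Q$. Inductively choose $q_k\in Q\setminus\{q_\infty\}$ such that the length $d_k$ of its longest common prefix with $q_\infty$ satisfies $d_k>d_{k-1}$. This is possible, because infinitely many elements of $Q$ have the prefix $g_1\cdots g_{d_{k-1}+1}$; and $d_k$ is finite because $q_k\neq q_\infty$. Let $\beta_k$ be the prefix of $q_k$ of length $d_k+1$. For $k<l$ we have $d_l\ge d_k+1$, so the $(d_k+1)$-th edge of $\beta_l$ is $g_{d_k+1}$, while that of $\beta_k$ is not. So $\beta_k$ and $\beta_l$ are incomparable, and $(7)\Rightarrow(3)$ is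 proved. $\square$

## 9. Prime quotients have matrix corners: $(3)\Rightarrow(5)$

Assume (3), and hence (4). Let $P$ be a prime ideal, $v\in E^0\setminus P$, $H=E^0\cap P$ and $R=L/P$, with bars for images in $R$. If $a\in vLv\cap P$, then $a=vav\in vPv$; so $vLv/vPv\cong\bar vR\bar v$. Primeness is used in this form: if $aLb\subseteq P$, then $(LaL)(LbL)\subseteq P$, so $LaL\subseteq P$ or $LbL\subseteq P$, and by local units $a\in P$ or $b\in P$.

The plan is to find a vertex $u\notin P$ from which, modulo $P$, only a single boundary path $p$ can be seen. Then $\bar uR\bar u=K\bar u$, and the dimension of $\bar uR\bar v$ is at most the number of boundary paths from $v$ in $[p]$, which is finite by (3). The algebra $\bar vR\bar v$ acts faithfully on $\bar uR\bar v$.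

**Step 1: $H$ is closed under following edges.** If $s(e)\in H$, then $r(e)=e^*s(e)e\in H$. So all vertices on a path whose range is not in $H$ lie outside $H$. A path $\alpha=\alpha\,r(\alpha)$ with range in $H$ lies in $P$.

**Step 2: outside $H$, any two vertices have a common descendant.** Let $z,z'\notin H$. By primeness $zLz'\not\subseteq P$, so some $\alpha\beta^*\notin P$ with $s(\alpha)=z$, $s(\beta)=z'$ and $r(\alpha)=r(\beta)$. Since $\alpha\beta^*=\alpha\,r(\alpha)\,\beta^*$, we have $r(\alpha)\notin H$. So $\alpha$ and $\beta$ are paths from $z$ and $z'$ to a common vertex outside $H$.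

**Step 3: choice of $u$.** We look for $u\notin H$ such that for every $z\notin H$ there is at most one path from $u$ to $z$. Put $v_0=v$. Given $v_i\notin H$, if some vertex outside $H$ is reached from $v_i$ by at least two distinct paths, let $v_{i+1}$ be such a vertex; otherwise stop with $u=v_i$.

Suppose this never stops. Concatenating one of at least two paths $v_{i}\to v_{i+1}$ for each $i<k$ gives paths $v\to v_k$. Different choices give different paths: if $\gamma_1\cdots\gamma_k=\gamma'_1\cdots\gamma'_k$, then $\gamma_1,\gamma_1'$ are comparable and both end at $v_1$, so they are equal by acyclicity; cancel and repeat. Hence $n(v,v_k)\ge2^k$. By acyclicity the only path $v_i\to v_i$ is trivial, so $v_{i+1}\ne v_i$, and every path $v_i\to v_{i+1}$ has positive length. Concatenating one of them for each $i$ gives an infinite path through all $v_k$, along which $n(v,\cdot)$ is unbounded. This contradicts (4). So the procedure stops at some $u$.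

**Step 4: outside $H$, a single path leaves $u$.** Let $z\notin H$ be reachable from $u$. Then $z$ emits at most one edge with range outside $H$. Indeed, if $e\ne f$ were two such edges, Step 2 gives paths $\mu$ from $r(e)$ and $\nu$ from $r(f)$ to one vertex $y\notin H$; then $e\mu\neq f\nu$ are paths $z\to y$, and prefixing a path $u\to z$ gives two distinct paths $u\to y$, contrary to the choice of $u$.

By Step 1, a path from $u$ with range outside $H$ has all its vertices outside $H$, so each of its edges is determined by the preceding ones. Therefore these paths are exactly the initial segments $\alpha_j$ (of length $j$, with range $u_j$, $u_0=u$) of one maximal path $p=e_1e_2\cdots$, finite or infinite. If $p$ is finite with last vertex $u_k$, then $u_k$ is not regular: otherwise all its edges have range in $H$, and $u_k=\sum_{s(e)=u_k}ee^*\in P$, contradicting $u_k\notin H$. So $p$ is a boundary path.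

**Step 5: if $e_{j+1}$ exists, then $h:=u_j-e_{j+1}e_{j+1}^*\in P$.** This is a substitute for (R4) modulo $P$, and it is valid even if $u_j$ emits infinitely many edges. We show $hLe_{j+1}\subseteq P$. Since $h=hu_j$, it is enough to consider $h\alpha\beta^*e_{j+1}$ with $s(\alpha)=u_j$ and $r(\alpha)=r(\beta)$.

- If $\alpha$ starts with $e_{j+1}$, then $e_{j+1}e_{j+1}^*\alpha=\alpha$, so $h\alpha=0$.
- If $\alpha$ starts with another edge $f$, then $r(f)\in H$ by Step 4. So $f=f\,r(f)\in P$ and $\alpha\in P$.
- If $\alpha=u_j$, then $\beta$ ends at $u_j$. If $\beta^*e_{j+1}\ne0$, then $s(\beta)=s(e_{j+1})=u_j$, so $\beta$ is closed, $\beta=u_j$ by acyclicity, and the element is $he_{j+1}=e_{j+1}-e_{j+1}=0$.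

By primeness $h\in P$ or $e_{j+1}\in P$. The latter fails, since $e_{j+1}^*e_{j+1}=u_{j+1}\notin P$. So $h\in P$.

**Step 6: $\dim_K\bar uR\bar v<\infty$ and $\bar uR\bar u=K\bar u$.** The space $uLv$ is spanned by the $\alpha\beta^*$ with $s(\alpha)=u$, $s(\beta)=v$, $r(\alpha)=r(\beta)$. If $r(\alpha)\in H$, then $\alpha\in P$. So modulo $P$ only those with $\alpha=\alpha_j$ and $\beta$ a path $v\to u_j$ matter. Let $W_j\subseteq\bar uR\bar v$ be the span of the images of $\alpha_j\beta^*$, $\beta$ a path $v\to u_j$; then $\dim W_j\le n(v,u_j)$. If $e_{j+1}$ exists, Step 5 gives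
$$\alpha_j\beta^*=\alpha_ju_j\beta^*\equiv\alpha_je_{j+1}e_{j+1}^*\beta^*=\alpha_{j+1}(\beta e_{j+1})^*\pmod P,\tag{4}$$
so $W_j\subseteq W_{j+1}$. Thus $\bar uR\bar v$ is the increasing union of the $W_j$. If $p$ is infinite, the numbers $n(v,u_j)$ are bounded by (4) of Theorem 6; if $p$ is finite, there are finitely many $j$ and each $n(v,u_j)$ is finite. In both cases $\dim\bar uR\bar v<\infty$.

Now put $u$ in the place of $v$. The only path $u\to u_j$ is $\alpha_j$, so the relevant elements are the $\alpha_j\alpha_j^*$. By (4) with $\beta=\alpha_j$, $\alpha_j\alpha_j^*\equiv\alpha_{j+1}\alpha_{j+1}^*$, so all of them are congruent to $\alpha_0\alpha_0^*=u$. Hence $\bar uR\bar u=K\bar u$, and $\bar u\ne0$.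

**Step 7: $\bar vR\bar v$ is a matrix algebra over a division ring.** Let $A=\bar vR\bar v$, which is nonzero with identity $\bar v$. Sending $a\in A$ to the map $x\mapsto xa$ on $\bar uR\bar v$ is a linear map $A\to\operatorname{End}_K(\bar uR\bar v)$ that reverses products. It is injective: if $a\in vLv$ and $uLa\subseteq P$, then $a\in P$, because $u\notin P$. So $A$ is finite-dimensional. $A$ is prime: for $a,b\in A$ we have $aRb=a\bar vR\bar vb=aAb$, so $aAb=0$ implies $a=0$ or $b=0$. Therefore its nilpotent Jacobson radical is $0$, so $A$ is semisimple. It has no central idempotent $\zeta$ other than $0$ and $\bar v$, since $\zeta A(\bar v-\zeta)=0$. By Wedderburn–Artin $A\cong M_n(D)$ for a finite $n$ and a division algebra $D$. If $g\in A$ corresponds to the first diagonal matrix unit, then $D\cong gAg=gRg$.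

**Step 8: $D=K$.** Here $u$ is used a second time. Let $k$ be either of the idempotents $g,\bar u$ of $R$; then $kRk$ is a division ring. The right ideal $kR$ is minimal: if $0\ne x\in kR$, then $xRk\ne0$ because $R$ is prime, so some $xrk$ is a nonzero element of $kRk$, hence invertible there, and $k\in xR$. By primeness there is $0\ne a\in gR\bar u$. Left multiplication by $a$ is a homomorphism $\bar uR\to gR$, nonzero since $a\bar u=a$, between simple modules; so it is an isomorphism. With $\operatorname{End}_R(kR)\cong kRk$ (via $\varphi\mapsto\varphi(k)$) we get
$$D\cong gRg\cong\operatorname{End}_R(gR)\cong\operatorname{End}_R(\bar uR)\cong\bar uR\bar u=K$$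
as $K$-algebras. Hence $vLv/vPv\cong M_n(K)$. $\square$

## 10. Matrix corners give injectivity: $(5)\Rightarrow(6)$

We return to the argument of Section 2. Condition (5) supplies the semisimplicity that was missing.

Assume (5). As $E$ is acyclic, $L$ is von Neumann regular (Abrams–Rangaswamy). Let $S$ be a simple right $L$-module, $P=\{a\in L:Sa=0\}$, $R=L/P$ and $M=S^{(X)}$. Then $MP=0$. We check the criterion of Lemma 4 for $M$: let $I\subseteq vL$ be a submodule and $f:I\to M$ a homomorphism.

**Step 1: $P$ is prime.** It is a proper ideal since $SL=S\ne0$. If $A,B$ are ideals with $AB\subseteq P$ and $SA\ne0$, then $SA=S$ by simplicity, so $SB=SAB=0$ and $B\subseteq P$.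

**Step 2: $f$ vanishes on $I\cap P$.** For $a\in I\cap P$ write $a=axa$. Then $f(a)=f(a)\,xa\in MP=0$.

If $v\in P$, then $I\subseteq P$, so $f=0$, which extends. From now on $v\notin P$.

**Step 3: $\bar vR$ is a semisimple $R$-module.** By (5), $\bar vR\bar v\cong M_n(K)$. So $\bar v=g_1+\dots+g_n$ with orthogonal idempotents $g_i\in\bar vR\bar v$ and division rings $g_iRg_i=g_i(\bar vR\bar v)g_i$. Hence $\bar vR=\bigoplus_ig_iR$, and it remains to see that each $g_iR$ is simple. Let $0\ne y\in g_iR$. As a quotient of $L$, the ring $R$ is von Neumann regular, so $y=yzy$ for some $z\in R$. Since $g_iy=y$, we have $(yzg_i)y=yzy=y\ne0$. So $yzg_i$ is a nonzero element of the division ring $g_iRg_i$, and therefore $g_i\in yR$, i.e. $yR=g_iR$.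

**Step 4: extending $f$.** If $a\in vL\cap P$, then $a=va\in vP$; so $vL\cap P=vP$ and $vL/vP=\bar vR$, and likewise $I\cap vP=I\cap P$. By Step 2, $f$ induces an $R$-homomorphism
$$(I+vP)/vP\cong I/(I\cap P)\longrightarrow M .$$
Its domain is a submodule of the semisimple module $\bar vR$, hence a direct summand, so the map extends to $\bar vR\to M$. Composing with $vL\to vL/vP=\bar vR$ gives an extension of $f$ to $vL$. By Lemma 4, $M=S^{(X)}$ is injective. This proves $(5)\Rightarrow(6)$ and completes the proof of Theorem 6. $\blacksquare$

## 11. Finitely many vertices

If $E^0$ is finite, $L$ is unital with $1=\sum_{v\in E^0}v$. Conversely, if $L$ had an identity $1$ and $E^0$ were infinite, write $1$ as a finite combination of elements $\alpha\beta^*$ and take a vertex $z$ that is not the source of any of these $\alpha$. Then $z=z\cdot1=0$, which is false by Section 4. So "unital" and "$E^0$ finite" mean the same.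

**Corollary 8.** If $E^0$ is finite (i.e. $L$ is unital), then $L$ is a right $V$-ring if and only if $E$ is finite and acyclic, if and only if $L$ is semisimple artinian. Hence every acyclic $E$ with $E^0$ finite and $E^1$ infinite gives a unital regular $L$ that is not a $V$-ring.

*Proof.* If $L$ is a right $V$-ring, then by condition (4) of Theorem 6 $E$ is acyclic, with finitely many edges between any two of its finitely many vertices; so $E$ is finite. If $E$ is finite and acyclic, then $L$ is a finite product of matrix algebras over $K$ by Proposition 1, hence semisimple artinian. Over a semisimple ring all modules are injective, so then $L$ is a right $V$-ring. For the last statement, $L$ is regular by Abrams–Rangaswamy, and it is not a right $V$-ring because $E$ is not finite; by $(1)\Leftrightarrow(2)$ of Theorem 6 it is not a left $V$-ring either. $\square$
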